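# Projections of hypersurfaces with small monodromy: which hypersurfaces have only finitely many non-uniform points

Varieties are complex and projective unless they are visibly open subsets of such. A property holds for a *general* point of an irreducible variety if it holds on a dense Zariski-open subset. Tangent spaces $T_xX$ are embedded projective tangent spaces. If $F$ is a homogeneous polynomial and $v$ a vector, $D_vF=\sum v_i\,\partial F/\partial x_i$.

## 1. Projections, monodromy groups, uniform points, cones

Let $X=\{F=0\}\subset\mathbb P^{n+1}$, $n\ge 1$, be an irreducible, reduced hypersurface of degree $d$, so $F$ is an irreducible form of degree $d$.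

**Definition (projection).** For $P\in\mathbb P^{n+1}\setminus X$ let $\mathbb P^n_P$ be the space of lines through $P$, and let $\pi_P\colon X\to\mathbb P^n_P\cong\mathbb P^n$ send $x$ to the line $\overline{xP}$. We write $\ell_y$ for the line corresponding to $y\in\mathbb P^n_P$. The scheme fibre of $\pi_P$ over $y$ is $X\cap\ell_y$.

Choose coordinates with $P=[1:0:\dots:0]$. Since $F(P)\neq0$,
$$F=c\,y_0^d+a_1(y_1,\dots,y_{n+1})\,y_0^{d-1}+\dots+a_d(y_1,\dots,y_{n+1}),\qquad c\ne0,$$
so $\pi_P=[y_1:\dots:y_{n+1}]$ is finite of degree $d$. As $F$ is irreducible, its discriminant with respect to $y_0$ is not the zero polynomial. So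
$$U_P=\{y\in\mathbb P^n_P:\ \ell_y\text{ meets }X\text{ in }d\text{ distinct points}\}$$
is a dense open subset. Over $U_P$ we have $\partial F/\partial y_0\ne0$ at every point of $X$. So $X$ is smooth there, and by the implicit function theorem $\pi_P$ is a $d$-sheeted covering over $U_P$, with connected total space because $X$ is irreducible.

**Definition (monodromy group, uniform point).** $M(\pi_P)\subseteq S_d$ is the Galois group of the Galois closure of $\mathbb C(X)/\mathbb C(\mathbb P^n)$, acting on the $d$ points of a general fibre. Equivalently (textbook fact) it is the image of $\pi_1(U_P)\to S_d$ given by lifting loops. It is transitive, and it is well defined up to conjugacy in $S_d$. The point $P\notin X$ is *uniform* if $M(\pi_P)\cong S_d$, which for a subgroup of $S_d$ means $M(\pi_P)=S_d$, and *non-uniform* otherwise. The set of non-uniform points is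
$$\mathcal W(X)\subset\mathbb P^{n+1}\setminus X .$$

*Example 1.* Let $X$ be the Fermat curve $x^d+y^d+z^d=0$ and $P=[1:0:0]$. In the chart $z=1$ the extension is $\mathbb C(y)\subset\mathbb C(y)(x)$ with $x^d=-(y^d+1)$. This is a Kummer extension, so $M(\pi_P)$ is cyclic of order $d$, and $P$ is non-uniform as soon as $d\ge3$.

*Example 2.* Let $X=\{x^3-3xw^2-yw^2=0\}\subset\mathbb P^2$, which is irreducible because $F$ has degree $1$ in $y$ with coprime coefficients, and let $P=[1:0:0]$. In the chart $w=1$ the projection is $x\mapsto y=x^3-3x$. Its critical points $x=\pm1$ are simple, with different critical values $\mp2$. A small loop around $y=2$ exchanges two points of the fibre and fixes the third, so $M(\pi_P)$ contains a transposition. A transitive subgroup of $S_3$ containing a transposition is $S_3$, so $P$ is uniform.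

**Definition (primitive group).** A transitive subgroup $G\subseteq S_d$ is *primitive* if the only partitions of $\{1,\dots,d\}$ that it preserves are the one with a single block and the one with $d$ blocks. Equivalently, for $d\geq 2$, a point stabilizer is a maximal subgroup of $G$.

*Example 3.* The symmetry group of a square, acting on its four vertices, is transitive but not primitive: it preserves the two pairs of opposite vertices. $S_d$ is primitive. A transitive group of prime degree is primitive, because the blocks of a preserved partition all have the same size, which divides $d$.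

We use two standard facts. First, by Galois theory, fields strictly between $\mathbb C(\mathbb P^n)$ and $\mathbb C(X)$ correspond to subgroups strictly between a point stabilizer and $M(\pi_P)$. So
$$\text{a field strictly between }\mathbb C(\mathbb P^n)\text{ and }\mathbb C(X)\text{ forces }M(\pi_P)\text{ imprimitive, hence }\ne S_d. \tag{1}$$
Second (Jordan), a primitive $G\subseteq S_d$ containing a transposition is $S_d$. Indeed, "$i=j$ or $(i\,j)\in G$" is an equivalence relation, since $(i\,k)=(i\,j)(j\,k)(i\,j)$, and $G$ preserves it. It is not equality, so it has one class, and $G$ contains all transpositions.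

**Definition (cone).** $X$ is a *cone* with vertex $V\in X$ if $X$ is a union of lines through $V$.

*Example 4.* $x^2+y^2=z^2$ in $\mathbb P^3$ with coordinates $x,y,z,w$ is a cone with vertex $[0:0:0:1]$. Every hyperplane is a cone.

**Lemma 1.** $X$ is a cone with vertex $[v]$ if and only if $D_vF=0$.

*Proof.* Suppose $X$ is a cone with vertex $[v]$. If $F(q)=0$ then $F(q+sv)=0$ for all $s$: if $q$ is not a multiple of $v$, then $[q]$ lies on a line in $X$ through $[v]$, which must be the join; otherwise $q+sv$ is a multiple of $v$ and $[v]\in X$. Using $-s$ as well, $F(q)$ and $F(q+sv)$ have the same zeros. Both are irreducible polynomials in $q$, so $F(q+sv)=\chi(s)F(q)$ with $\chi(s)\in\mathbb C^*$. Fixing $q$ with $F(q)\ne0$ shows that $\chi$ is a polynomial in $s$. It has no zero, so $\chi=\chi(0)=1$. Differentiating at $s=0$ gives $D_vF=0$. Conversely, if $D_vF=0$, then $F(q+sv)=F(q)$ for all $q,s$. With $q=0$, $s=1$ we get $F(v)=0$, so $[v]\in X$, and every $[q]\in X$ different from $[v]$ has its join with $[v]$ contained in $X$. $\square$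

**Question.** Let $X\subset\mathbb P^{n+1}$, $n\ge1$, be irreducible and reduced. Is it true that $\mathcal W(X)$ is finite unless $X$ is a cone?

In plain words: can a hypersurface have infinitely many centers of projection with monodromy smaller than $S_d$ without being a cone? The question is taken from Maria Gioia Cifani, Alice Cuzzucoli, Riccardo Moschetti, "Monodromy of projections of hypersurfaces", arXiv:2002.09698 (2020). We shall see that the statement is false for every $n\ge2$, and that for a given pair $(n,d)$ it is true exactly when $n=1$, or $d=1$, or $d$ is prime.

## 2. Degrees two and three by hand, and the reason for excluding cones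

*Degrees one and two.* If $d=1$ then $M(\pi_P)=S_1$. If $d=2$ then $M(\pi_P)$ is transitive in $S_2$, so it is $S_2$. In both cases $\mathcal W(X)=\emptyset$.

*Smooth plane cubics.* Let $P\notin X$. If some line through $P$ meets $X$ in $2x+x'$ with $x\ne x'$, then near that line one sheet of $\pi_P$ is unramified and the other two come together like $s\mapsto s^2$. A small loop is then a transposition, and $M(\pi_P)=S_3$. So if $P$ is non-uniform, every ramification point has index $3$, that is, it is a flex whose tangent passes through $P$. By Riemann–Hurwitz, $0=3\cdot(-2)+\sum(e_x-1)$, so the total ramification is $6$ and there are three such flexes. Their tangents are distinct lines, since a flex tangent meets $X$ only at its flex. So $P$ is an intersection point of two of the nine flex tangents, and $\mathcal W(X)$ is finite.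

Two features will return: a transposition was found on a tangent line with contact exactly $2$ and no other ramification, and the degree was prime.

*For plane curves in general* we quote a theorem: by Pirola–Schlesinger, *Monodromy of projective curves*, J. Algebraic Geom. 14 (2005), the locus of non-uniform points of an irreducible plane curve has codimension $\ge2$, i.e. is finite. We call this result [PS]. It settles $n=1$ affirmatively.

*Cones.* Let $n\ge2$ and let $X$ be a cone with vertex $V$ over $Y\subset\mathbb P^n$. For $P\notin X$ choose a linear form $m$ with $m(V)\ne0$ and $m(P)=0$, which is possible since $P\ne V$. By Lemma 1 the equation of $X$ involves only linear forms vanishing at $V$; in these variables it is the equation of $Y$. Let $l_1,\dots,l_n$ be a basis of the linear forms vanishing at $V$ and $P$. They define the projection of $Y$ from $\pi_V(P)\notin Y$, whose function field extension is $k_0\subset\mathbb C(Y)$ with $k_0=\mathbb C(l_i/l_1)$. The form $l_1$ does not vanish identically on $Y$, because $Y$ dominates $\mathbb P^{n-1}$. Now $\pi_P=[l_1:\dots:l_n:m]$. With $\tau=m/l_1$, an indeterminate over $\mathbb C(Y)$, the extension of $\pi_P$ is $k_0(\tau)\subset\mathbb C(Y)(\tau)$.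 If $L$ is the Galois closure of $\mathbb C(Y)/k_0$, then $L(\tau)$ is that of $\mathbb C(Y)(\tau)/k_0(\tau)$, with the same group. Hence $\mathcal W(X)=\pi_V^{-1}(\mathcal W(Y))$, and this is infinite if and only if $\mathcal W(Y)\ne\emptyset$. By Example 1, cones over Fermat curves of degree $d\ge3$ have infinite $\mathcal W(X)$. So cones must be excluded.

## 3. Cutting with linear spaces, and the pencils where this breaks down

Since plane curves are understood, the sensible first approach for $n\ge2$ is to cut $X$ with a plane through $P$. For this we need two lemmas. The first says that infinite sets of bad points contain pieces of varieties, and the second compares $X$ with a section.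

**Lemma 2.** Let $\mathcal G$ be a set of subgroups of $S_d$ stable under conjugation. Then $\{P\notin X: M(\pi_P)\in\mathcal G\}$ is constructible.

*Proof.* It suffices to show that every irreducible locally closed $B\subset\mathbb P^{n+1}\setminus X$ has a dense open subset on which $M(\pi_P)$ is constant up to conjugacy. Indeed, our set then either contains, or is disjoint from, a dense open subset of each irreducible closed subset of $\mathbb P^{n+1}\setminus X$, and noetherian induction gives constructibility.

Let $\mathcal U=\{(P,y):P\in B,\ y\in U_P\}$. It is open in the $\mathbb P^n$-bundle over $B$ of lines through points of $B$, since it is the complement of a discriminant, and it has fibre $U_P\neq\emptyset$ over each $P\in B$. Over $\mathcal U$ the points of $X\cap\ell_y$ form a $d$-sheeted covering $\mathcal X\to\mathcal U$, again by the implicit function theorem.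

By Verdier, *Stratifications de Whitney et théorème de Bertini–Sard*, Invent. Math. 36 (1976), Cor. 5.1, a morphism of complex varieties is a locally trivial topological fibration over a dense open subset of the base. So after shrinking $B$ we may assume that $B$ is smooth and $\mathcal U\to B$ is topologically locally trivial. Let $A\subset B$ be a contractible open set over which $\mathcal U$ is trivial. For every $P\in A$ the inclusion $U_P\hookrightarrow\mathcal U|_A$ is a homotopy equivalence. Hence $M(\pi_P)$ is, up to conjugacy, the monodromy group of the covering $\mathcal X|_A\to\mathcal U|_A$, which does not depend on $P\in A$. So the conjugacy class of $M(\pi_P)$ is locally constant on $B$, and $B$ is connected. $\square$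

In particular $\mathcal W(X)$ is constructible.

**Lemma 3.** Let $L$ be a linear space of dimension $\ge2$, $P\in L\setminus X$, and suppose that the scheme $X\cap L$ is irreducible and reduced. Then $M(\pi_P|_{X\cap L})$ is a subgroup of $M(\pi_P)$.

*Proof.* For $y\in\pi_P(L)$, corresponding to a line $\ell_y\subset L$, the fibres of $X$ and of $X\cap L$ over $y$ both equal $X\cap\ell_y$. The section $X\cap L$ is an irreducible, reduced hypersurface of degree $d$ in $L$. Applying Section 1 to it, $\ell_y$ meets it in $d$ distinct points for $y$ in a dense open subset of $\pi_P(L)$. This subset is $U_P\cap\pi_P(L)$, and over it the covering defined by $X\cap L$ is the restriction of the covering defined by $X$. So the monodromy group of the section is the image of $\pi_1(U_P\cap\pi_P(L))\to\pi_1(U_P)\to S_d$. $\square$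

Here is what the approach gives.

**Theorem D, part (i).** For every irreducible reduced $X\subset\mathbb P^{n+1}$, $\dim\overline{\mathcal W(X)}\le n-1$. (Theorem A below shows that this is sharp, even for non-cones.)

*Proof.* For $n=1$ this is [PS]. Let $n\ge2$ and suppose that $\overline{\mathcal W(X)}$ has a component $T$ with $\dim T\ge n$. By Lemma 2, $\mathcal W(X)$ contains a dense open $T'\subset T$. Let $\Pi$ be a general plane. By Bertini, $X\cap\Pi$ is an irreducible reduced curve of degree $d$. Moreover $\dim(T\cap\Pi)=\dim T-(n-1)\ge1$, while $(T\setminus T')\cap\Pi$ has smaller dimension. So $T'\cap\Pi$ is infinite. By Lemma 3, at each $P\in T'\cap\Pi$ the monodromy group of the projection of $X\cap\Pi$ is contained in $M(\pi_P)\ne S_d$. So $X\cap\Pi$ has infinitely many non-uniform points, contradicting [PS]. $\square$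

For surfaces in $\mathbb P^3$ this leaves open whether $\mathcal W(X)$ can contain infinitely many points of a *curve* $C$. A general plane meets $C$ in finitely many points, so we need a special plane. If $C$ is not a plane curve, no plane contains infinitely many points of $C$, and the method says nothing. If $C=\Lambda$ is a line, we can use any plane $H\supset\Lambda$, provided that $X\cap H$ is irreducible and reduced. Here is the exact breaking point: Lemma 3 cannot be applied if *every* plane through $\Lambda$ cuts $X$ in a reducible curve. Can this happen with $X$ irreducible and $\Lambda\not\subset X$?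

It can. Take $\Lambda=\{z=w=0\}\subset\mathbb P^3$ and
$$X=\{(x^2+y^2)^2=zw^3\}.$$
In the plane $z=tw$ the equation becomes
$$(x^2+y^2)^2-t\,w^4=\bigl(x^2+y^2-\sqrt t\,w^2\bigr)\bigl(x^2+y^2+\sqrt t\,w^2\bigr).$$
Each section consists of two conics, and they are exchanged when $t$ goes once around $0$, so $X$ itself need not split. Seen from $P\in\Lambda$, a line through $P$ lies in one plane of the pencil, and the four points of $X$ on it are distributed two and two on the two conics. Monodromy must preserve this partition. On the level of fields, the function $u=(x^2+y^2)/w^2$ satisfies $u^2=z/w=t$. We now make this a proof.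

## 4. The hypersurfaces $Q^b=zw^{d-1}$

**Theorem A.** Let $n\ge2$, $a,b\ge2$, $d=ab$. In $\mathbb P^{n+1}$ with coordinates $x_1,\dots,x_n,z,w$ put $Q=x_1^a+\dots+x_n^a$ and $X=\{Q^b-zw^{d-1}=0\}$. Then $X$ is irreducible, reduced, of degree $d$, not a cone, and $\mathcal W(X)\supseteq\Lambda\setminus X$, where $\Lambda=\{z=w=0\}\cong\mathbb P^{n-1}$ and $\Lambda\not\subset X$. In particular $\dim\mathcal W(X)\ge n-1\ge1$.

Let $F=Q^b-zw^{d-1}$.

**Step 1: $X$ is irreducible and reduced.** $F$ has degree $1$ in $z$, and its coefficients $Q^b$ and $-w^{d-1}$ are coprime in $\mathbb C[x,w]$. So $F$ is an irreducible polynomial.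

**Step 2: $X$ is not a cone.** Suppose $[v]$ is a vertex. By Lemma 1,
$$0=D_vF=ab\,Q^{b-1}\sum_i v_ix_i^{a-1}-v_z\,w^{d-1}-(d-1)v_w\,zw^{d-2}.$$
The three summands have no monomial in common: the first involves only the $x_i$, the second is a multiple of $w^{d-1}$, the third of $zw^{d-2}$. So each vanishes. Hence $v_z=v_w=0$, and $\sum v_ix_i^{a-1}=0$. As $a\ge2$, the monomials $x_i^{a-1}$ are distinct and all $v_i=0$, contradicting $v\ne0$.

**Step 3: every point of $\Lambda\setminus X$ is non-uniform.** We exhibit an intermediate field. Let $P=[p:0:0]\in\Lambda\setminus X$, i.e. $Q(p)\ne0$. Let $\lambda_1,\dots,\lambda_{n-1}$ be a basis of the linear forms in the $x_i$ vanishing at $p$. Then $\pi_P=[\lambda_1:\dots:\lambda_{n-1}:z:w]$, and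
$$k:=\mathbb C(\mathbb P^n)=\mathbb C(\lambda_1/w,\dots,\lambda_{n-1}/w,\ z/w)$$
is a field of rational functions in $n$ independent variables. Put $u=Q/w^a\in\mathbb C(X)$. On $X$,
$$u^b=\frac{Q^b}{w^{ab}}=\frac{zw^{d-1}}{w^d}=\frac zw .$$
By Eisenstein at the prime $z/w$, the polynomial $U^b-z/w$ is irreducible over $k$. So $k\subset k(u)\subset\mathbb C(X)$ with $[k(u):k]=b$ and $1<b<d=[\mathbb C(X):k]$. By (1), $M(\pi_P)\ne S_d$.

**Step 4: there are infinitely many such points.** $Q$ does not vanish identically on $\Lambda$, so $\Lambda\not\subset X$, and $\Lambda\setminus X$ is a non-empty open subset of $\mathbb P^{n-1}$ with $n\ge2$. So it is infinite, of dimension $n-1$. $\blacksquare$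

The smallest case is $n=2$, $a=b=2$, the surface of Section 3. The statement in the Question is therefore false for every $n\ge 2$.

*Example 5: the group in the smallest case.* The orthogonal group of $Q=x^2+y^2$ acts on $X$ and moves any $p$ with $Q(p)\ne0$ to a multiple of $(1,0)$. So let $P=[1:0:0:0]$. In the chart $w=1$, $X$ is the graph $z=(x^2+y^2)^2$ over the $(x,y)$-plane, and $\pi_P$ is $(x,y)\mapsto(y,z)$. Fix $y_0\neq0$. Over $(y_0,y_0^4)$ the fibre equation $(x^2+y_0^2)^2-y_0^4=x^2(x^2+2y_0^2)=0$ has a double root $x=0$ and two simple roots. So $M(\pi_P)$ contains a transposition. It also preserves a partition into two pairs, so it lies in the group of order $8$ of Example 3. A transitive subgroup of that group has order $4$ or $8$, and the transitive subgroups of order $4$ act simply transitively, so they contain no transposition. Hence $M(\pi_P)$ is the full symmetry group of the square, for every $P\in\Lambda\setminus X$.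

In this example $M(\pi_P)$ still contains a transposition, and it fails to be $S_4$ only because it is imprimitive. The positive results say that this is what happens in general: away from cones, the transposition is lost for only finitely many $P$.

## 5. Tangent spaces, Gauss maps and reflexivity

**Lemma 4.** Let $d\ge2$. If $P\in T_xX$ for general $x\in X$, then $X$ is a cone with vertex $P$.

*Proof.* Let $P=[p]$. For smooth $x$, $P\in T_xX$ means $D_pF(x)=0$. So $D_pF$ vanishes on $X$, hence is divisible by $F$. Its degree is $d-1<d$ unless it is zero, so $D_pF=0$. Apply Lemma 1. $\square$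

**Definition (conormal variety, dual variety, Gauss map).** For $Z\subset\mathbb P^N$ irreducible, $N_Z\subset\mathbb P^N\times\mathbb P^{N\vee}$ is the closure of $\{(z,h):z\in Z_{sm},\ T_zZ\subset h\}$. It has dimension $N-1$. Its image in $\mathbb P^{N\vee}$ is the *dual variety* $Z^\vee$. If $Z=X$ is a hypersurface, the *Gauss map* is $\gamma\colon X_{sm}\to X^\vee$, $\gamma(x)=T_xX=[\nabla F(x)]$.

*Example 6.* If $Z=\{z\}$ is a point, then $N_Z=\{z\}\times\{h\ni z\}$ and $Z^\vee$ is a hyperplane. For the quadric cone $xz=y^2$ in $\mathbb P^3$ with coordinates $x,y,z,w$, the Gauss map is $[z:-2y:x:0]$. The dual variety is a plane conic, and the fibres of $\gamma$ are the lines of the cone without the vertex.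

We use reflexivity in characteristic $0$ (e.g. Kleiman, *Tangency and duality*, 1986; Gelfand–Kapranov–Zelevinsky, Ch. 1): $N_Z=N_{Z^\vee}$. We call this [R]. It has two consequences. First, $Z^\vee$ determines $Z$. Second, for $h\in(Z^\vee)_{sm}$ the fibre of $N_Z\to Z^\vee$ over $h$ is a linear space $\Lambda_h\subset Z$, namely the set of points whose dual hyperplanes contain $T_hZ^\vee$.

Let $X_0\subset X_{sm}$ be the dense open set of $x$ such that $\gamma(x)\in(X^\vee)_{sm}$ and $\gamma\colon X_{sm}\to X^\vee$ is smooth at $x$. For $x\in X_0$ and $h=\gamma(x)$,
$$\gamma^{-1}(h)\subset\Lambda_h\subset X,\qquad \ker d\gamma_x=T_x\gamma^{-1}(h)\subset T_x\Lambda_h. \tag{2}$$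
In words: if two points share the tangent hyperplane $h$, or if $\gamma$ is stationary at $x$ in some direction, then a whole line lies in $X$.

*Normalization.* Let $\nu\colon\tilde X\to X$ be the normalization, and $\tilde X^\circ$ the smooth locus of $\tilde X$, whose complement has codimension $\ge2$. Put $f_P=\pi_P\circ\nu$, which is finite of degree $d$ onto $\mathbb P^n_P$. We identify $X_{sm}$ with $\nu^{-1}(X_{sm})\subset\tilde X^\circ$. For *any* non-empty open $U\subset\mathbb P^n_P$ over which $f_P$ is étale, $M(\pi_P)$ is the image of $\pi_1(U)\to S_d$. Indeed, $U\cap U_P$ is non-empty, and both $\pi_1(U\cap U_P)\to\pi_1(U)$ and $\pi_1(U\cap U_P)\to\pi_1(U_P)$ are surjective, because a proper closed analytic subset has real codimension at least $2$.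

## 6. Transpositions for all but finitely many points of a curve

**Proposition 5.** Let $d\ge2$, $X$ not a cone, $C\subset\mathbb P^{n+1}$ an irreducible curve, $C\not\subset X$. Then for all but finitely many $P\in C$ with $P\notin X$, $M(\pi_P)$ contains a transposition.

It suffices to find a transposition for *general* $P\in C$. By Lemma 2 the exceptional set is a constructible subset of $C$, and if it is not dense it is finite.

The plan imitates the cubic: find a line through $P$ that is tangent to $X$ with contact exactly $2$ at one point and along which nothing else is ramified. Two things could go wrong: all available tangent lines have contact $\ge3$, or each carries a second ramification point. We must exclude both for special $P$ running over an arbitrary curve, so a dimension count over all lines of $\mathbb P^{n+1}$ is not enough. The idea is to let $P$ move along $C$, and to choose a family of tangency points that sweeps out all of $X$. Then reflexivity turns either failure into a line in $X$ through $P$, or into another contradiction.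

Let $C^\circ=C_{sm}\setminus X$, and let $\mathbb P\to C^\circ$ be the bundle of lines through points of $C^\circ$, so $\dim\mathbb P=n+1$. Consider $\tilde X^\circ\times C^\circ\to\mathbb P$, $(x',P)\mapsto(P,f_P(x'))$, and let
$$R\subset\tilde X^\circ\times C^\circ$$
be the set of $(x',P)$ where $df_P$ is not an isomorphism at $x'$. It is locally defined by one equation, a determinant, in a variety of dimension $n+1$. So its components have dimension $\ge n$. Each $f_P$ is generically étale, so the fibre $R_P\subsetneq\tilde X^\circ$ has dimension $\le n-1$ for every $P$. Hence every component of $R$ has dimension exactly $n$ and dominates $C^\circ$. For $x\in X_{sm}$, the kernel of the differential of the projection from $P$ is the direction of the line $\overline{xP}$, so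
$$(x,P)\in R\iff P\in T_xX. \tag{3}$$

*Example 7.* For $X=\{(x^2+y^2)^2=zw^3\}$ and $C=\Lambda$, $P=[p_1:p_2:0:0]$, we have $D_pF=4(x^2+y^2)(p_1x+p_2y)$. In the chart $w=1$, $R$ has the component $\{p_1x+p_2y=0\}$, which dominates $X$, and two components $\{x\pm iy=0\}\times C^\circ$, which do not. The first gave the transposition in Example 5. Components of the second kind can always be present and must be handled.

**Step 1: a component of $R$ that dominates $\tilde X$.** For general $x$ we have $C\not\subset T_xX$: the condition $C\subset T_xX$ is closed in $x\in X_{sm}$, and if it held for all $x$, then every $P\in C$ would be a vertex of $X$ by Lemma 4. Also by Lemma 4, for general $x$, $T_xX$ contains none of the finitely many points of $C\setminus C^\circ$. But the hyperplane $T_xX$ meets $C$. So for general $x$ it contains some $P\in C^\circ$, and $(x,P)\in R$ by (3). Thus $R\to\tilde X$ is dominant, and some component $\Gamma$ of $R$ dominates $\tilde X$; $\dim\Gamma=n$.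

**Step 2: for general $(x,P)\in\Gamma$, the line $\ell=\overline{xP}$ meets $X$ at $x$ with multiplicity exactly $2$.** This excludes the first failure. Take $(x,P)\in\Gamma$ general. Then the following hold.

- $x\in X_0$, because $\Gamma$ dominates $\tilde X$.
- $\Gamma$ and $\Gamma\to C^\circ$ are smooth at $(x,P)$, by generic smoothness.
- $\Gamma\to\mathbb P$, $(x,P)\mapsto(P,f_P(x))$, is unramified at $(x,P)$: this map is quasi-finite because each $f_P$ is finite, and in characteristic $0$ a quasi-finite map from an irreducible variety is generically unramified.

The multiplicity is $\ge2$ because $P\in T_xX$. Let $G$ be the component of $\Gamma_P$ through $x$. It is smooth of dimension $n-1$ at $x$, and $f_P|_G$ is unramified at $x$. So the direction of $\ell$ is not tangent to $G$, i.e. $P\notin T_xG$. Write $\hat{\ }$ for affine cones, let $p$ be a vector representing $P$, and write $x$ also for a vector representing $x$. By (3), $D_pF=0$ on $\hat G$ near $x$. Differentiating along $\hat G$,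
$$\mathrm{Hess}F_x(p,v)=0\qquad\text{for all }v\in\hat T_xG.$$
Now
$$F(x+sp)=F(x)+s\,D_pF(x)+\tfrac{s^2}{2}\mathrm{Hess}F_x(p,p)+\cdots.$$
If the multiplicity were $\ge3$, then also $\mathrm{Hess}F_x(p,p)=0$. Since $p\in\hat T_xX\setminus\hat T_xG$ and $\hat T_xG$ has codimension $1$ in $\hat T_xX$, we have $\hat T_xX=\hat T_xG+\mathbb Cp$. So the linear form $\mathrm{Hess}F_x(p,\cdot)$ vanishes on $\hat T_xX=\ker\nabla F(x)$, hence is proportional to $\nabla F(x)$. But $\mathrm{Hess}F_x(p,\cdot)$ is the derivative of $\nabla F$ in the direction $p$, and $\gamma=[\nabla F]$. So $d\gamma_x$ kills the tangent direction of $\ell$ at $x$. By (2) this direction lies in $T_x\Lambda_h$. As $\Lambda_h$ is linear, $\ell\subset\Lambda_h\subset X$, so $P\in X$, a contradiction.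

**Step 3: for general $(x,P)\in\Gamma$ there is no $x'\in\tilde X^\circ$, $x'\ne x$, with $f_P(x')=f_P(x)$ and $(x',P)\in R$.** This excludes the second failure. Let
$$\mathcal Q=\{((x,P),(x',P))\in\Gamma\times_{C^\circ}R:\ x\ne x',\ f_P(x)=f_P(x')\}.$$
Both projections $\mathcal Q\to\Gamma$ and $\mathcal Q\to R$ are quasi-finite, because the fibres of $f_P$ are finite. We must show that $\mathcal Q\to\Gamma$ is not dominant. Suppose it is, and let $\mathcal Q_0$ be a component dominating $\Gamma$. Then $\dim\mathcal Q_0=n$, and the image of $\mathcal Q_0$ in $R$ has dimension $n$, so it is dense in a component $R_1$ of $R$.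

*The tangent hyperplane of the branch locus.* Consider the quasi-finite map $\mathcal Q_0\to\mathbb P$, $(x,x',P)\mapsto(P,y)$ with $y=f_P(x)=f_P(x')$, and let $\mathcal B$ be the closure of its image; $\dim\mathcal B=n$. Both $\mathcal Q_0$ and $\mathcal B$ dominate $C^\circ$, and $\mathcal Q_0\to\mathcal B$ is dominant between irreducible varieties of the same dimension. So at a general point of $\mathcal Q_0$, $\mathcal Q_0$ and $\mathcal B$ are smooth and smooth over $C^\circ$, and $\mathcal Q_0\to\mathcal B$ is étale. Hence $\mathcal Q_{0,P}\to\mathcal B_P$ is étale there. Here $\mathcal B_P\subset\mathbb P^n_P$ is a hypersurface, smooth at $y$. Let $H_y\subset\mathbb P^{n+1}$ be the hyperplane through $P$ that is the cone over $T_y\mathcal B_P$.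

The étale map $\mathcal Q_{0,P}\to\mathcal B_P$ factors as $(x,x')\mapsto x\mapsto\pi_P(x)$ near $x\in X_{sm}$. So $T_y\mathcal B_P$ is contained in the image of $d\pi_P$ at $x$. Since $P\in T_xX$, this image is the hyperplane $\pi_P(T_xX)$, of dimension $n-1=\dim T_y\mathcal B_P$. Hence
$$T_xX=H_y. \tag{4}$$
The point $x'$ lies over the same $y$, and $H_y$ depends only on $(P,y)$. We compare (4) with what $x'$ gives.

*Case A: $R_1$ dominates $\tilde X$.* Then at a general point of $\mathcal Q_0$ also $x'\in X_0$. Since $(x',P)\in R$, the argument for (4) applies to $x'$ and gives $T_{x'}X=H_y=T_xX=:h$. So $x\ne x'$ both lie in $\gamma^{-1}(h)\subset\Lambda_h$, and the line $\overline{xx'}$ lies in $\Lambda_h\subset X$. As $f_P(x)=f_P(x')$, this line passes through $P$. So $P\in X$, a contradiction.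

*Case B: $R_1$ does not dominate $\tilde X$.* Let $\Delta\subsetneq\tilde X$ be the closure of its image. From $R_1\subset\Delta\times C^\circ$ and $\dim R_1=n$ we get $\dim\Delta=n-1$, and $R_1$ is dense in $\Delta\times C^\circ$. Let $S=\nu(\Delta)$, irreducible of dimension $n-1$. Then
$$\mathcal Q_0\to S\times C^\circ,\qquad(x,x',P)\mapsto(s,P),\quad s=\nu(x'),$$
is dominant. At a general point, $s\in S_{sm}$, and the étale map $\mathcal Q_{0,P}\to\mathcal B_P$ factors as $(x,x')\mapsto s\mapsto\pi_P(s)$. So $T_y\mathcal B_P\subset d\pi_P(T_sS)$. Both $\mathcal B_P$ and $S$ have dimension $n-1$. So $d\pi_P$ is injective on the tangent space of $S$ at $s$, i.e. $P\notin T_sS$, and $H_y=\langle P,T_sS\rangle$. With (4),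
$$T_xX=\langle P,T_sS\rangle. \tag{5}$$
Consider the rational map
$$\psi\colon S\times C\dashrightarrow N_S,\qquad(s,P)\mapsto(s,\langle P,T_sS\rangle),\qquad\dim N_S=n.$$
Since $\mathcal Q_0$ dominates $X$ via $x$ and dominates $S\times C$, (5) shows that the closure of the image of $(s,P)\mapsto\langle P,T_sS\rangle$ in $\mathbb P^{n+1\,\vee}$ is $X^\vee$.

If $\psi$ is dominant, this closure is the image $S^\vee$ of $N_S$. So $X^\vee=S^\vee$, and $X=S$ by [R]. This is absurd, as $\dim S<\dim X$.

If $\psi$ is not dominant, the closure of its image has dimension $\le n-1$ and dominates $S$, which has dimension $n-1$. So it is generically finite over $S$. For general $s$ the map $P\mapsto\langle P,T_sS\rangle$, defined on the non-empty open set $C\setminus T_sS$ of the irreducible curve $C$, therefore takes finitely many values, hence is constant. The constant hyperplane contains $C\setminus T_sS$, so it contains $C$. By (5), $C\subset T_xX$ at a general point of $\mathcal Q_0$, i.e. for general $x\in X$. This contradicts Step 1.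

Both cases are impossible, so $\mathcal Q\to\Gamma$ is not dominant, and a general point of $\Gamma$ is not in its image.

**Step 4: from the tangent line to the transposition.** By Steps 2 and 3 there is a dense open $\Gamma^1\subset\Gamma$ whose points $(x,P)$ satisfy $x\in X_{sm}$ and both conclusions. For general $P\in C$ the fibre $\Gamma^1_P$ is non-empty of pure dimension $n-1$, while $\dim f_P(\tilde X\setminus\tilde X^\circ)\le n-2$. As $f_P$ is finite, we can choose $x\in\Gamma^1_P$ with $y=f_P(x)\notin f_P(\tilde X\setminus\tilde X^\circ)$. Then $f_P^{-1}(y)\subset\tilde X^\circ$. By Step 3, $f_P$ is étale at all points of this fibre other than $x$. At $x$, $\tilde X$ and $X$ agree locally, and by Step 2 the scheme fibre there is $X\cap\ell$ near $x$, of length $2$. Over a neighborhood of $y$, $f_P$ is a finite map between smooth varieties of the same dimension, hence flat, so the fibre has total length $d$. So there are exactly $d-2$ other points.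

For a small ball $V\ni y$,
$$f_P^{-1}(V)=W\sqcup V_1\sqcup\dots\sqcup V_{d-2},\qquad V_i\cong V,\quad x\in W,$$
where $W$ is a complex manifold, finite and flat of degree $2$ over $V$. It is connected: $W\to V$ is open and closed, so every component of $W$ surjects onto $V$ and contains a point over $y$, and $x$ is the only such point in $W$. Let $D\subset V$ be the branch divisor. Then $W\setminus f_P^{-1}(D)$ is still connected, because a proper closed analytic subset does not disconnect a connected manifold. So $W\setminus f_P^{-1}(D)\to V\setminus D$ is a connected double covering, and some loop in $V\setminus D$ exchanges the two points in $W$ over its base point. It fixes the points in the $V_i$. Since $V\setminus D$ lies in the open set over which $f_P$ is étale, $M(\pi_P)$ contains a transposition. $\blacksquare$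

## 7. Primitive groups, prime degrees, and the exact range of $(n,d)$

**Theorem B.** If $X$ (any $n\ge1$, $d\ge2$) is not a cone, then only finitely many $P\notin X$ have the property that $M(\pi_P)$ contains no transposition. In particular only finitely many non-uniform points have primitive monodromy group. If $d$ is prime, $\mathcal W(X)$ is finite.

*Proof.* Let $W'$ be the set of $P\notin X$ such that $M(\pi_P)$ contains no transposition. It is constructible by Lemma 2. If it were infinite, it would contain a dense open subset of an irreducible curve $C\not\subset X$, contradicting Proposition 5. So $W'$ is finite. By Jordan's theorem (Section 1), a primitive group containing a transposition is $S_d$, so non-uniform points with primitive $M(\pi_P)$ lie in $W'$. If $d$ is prime, the transitive group $M(\pi_P)$ is primitive, so $\mathcal W(X)\subset W'$. $\blacksquare$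

**Theorem C.** For given $(n,d)$, the statement "$\mathcal W(X)$ is finite for every irreducible reduced non-cone $X\subset\mathbb P^{n+1}$ of degree $d$" holds if and only if $n=1$, or $d=1$, or $d$ is prime.

*Proof.* If $n=1$, use [PS]. If $d=1$, $\mathcal W(X)=\emptyset$. If $d$ is prime, use Theorem B. If $n\ge2$ and $d=ab$ with $a,b\ge2$, Theorem A gives a non-cone with infinite $\mathcal W(X)$. $\blacksquare$

## 8. Codimension-two linear spaces and reducible pencils

Part (i) of Theorem D was proved in Section 3, and Theorem A shows that the bound is attained by non-cones: there $\dim\mathcal W(X)\ge n-1$. We now show that the mechanism met in Section 3, a pencil of reducible sections, is the only way in which a codimension-two linear space can be filled densely by non-uniform points.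

**Theorem D, part (ii).** Let $n\ge2$, $X$ not a cone, $\Lambda$ a linear space of codimension $2$, $\Lambda\not\subset X$. The following are equivalent:

- (a) $\mathcal W(X)\cap\Lambda$ is Zariski dense in $\Lambda$;
- (b) $\Lambda\setminus X\subset\mathcal W(X)$;
- (c) $X\cap H$ is reducible for general hyperplanes $H\supset\Lambda$.

Here $\dim\Lambda=n-1$. Let $\Lambda=\{l_1=l_2=0\}$, let $t=l_1/l_2$, regarded as a rational function on $X$, and let $H_t$ be the corresponding hyperplane through $\Lambda$. Since $X$ is not a cone, $d\ge2$. The implication (b)$\Rightarrow$(a) is clear, as $\Lambda\setminus X$ is dense in $\Lambda$.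

**Step 1: for general $t$, $X\cap H_t$ is a reduced hypersurface of degree $d$ in $H_t$.** Since $\Lambda\not\subset X$, $X\cap\Lambda$ has pure dimension $n-2$, and no $H_t$ is contained in $X$. So every component of $X\cap H_t$ has dimension $n-1$ and none lies in $\Lambda$. The function $t$ is not constant on $X$, since otherwise $X$ would be a hyperplane $H_t\supset\Lambda$. By generic smoothness of $t\colon X_{sm}\setminus\Lambda\to\mathbb P^1$, the scheme $X\cap H_t$ is smooth on $X_{sm}\setminus\Lambda$ for general $t$. Furthermore $\dim\mathrm{Sing}\,X\le n-1$. A component of some $X\cap H_t$ contained in $\mathrm{Sing}\,X$ is a component of $\mathrm{Sing}\,X$ not contained in $\Lambda$, and a set not contained in $\Lambda$ lies in at most one $H_t$. So $\mathrm{Sing}\,X$ contains components of only finitely many $X\cap H_t$. For general $t$, $X\cap H_t$ is thus generically reduced. As a hypersurface in $H_t$ it has no embedded components, so it is reduced.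

**Step 2: counting the components.** Let $K$ be the algebraic closure of $\mathbb C(t)$ in $\mathbb C(X)$, and $e=[K:\mathbb C(t)]$, which is finite because $\mathbb C(X)$ is finitely generated. Let $B$ be the smooth projective curve with function field $K$, and $\rho\colon B\to\mathbb P^1$ the map of degree $e$ given by $\mathbb C(t)\subset K$. The inclusion $K\subset\mathbb C(X)$ gives a rational map $X\dashrightarrow B$, which is a morphism on a dense open $X^\circ\subset X_{sm}\setminus\Lambda$, and $t=\rho\circ(X^\circ\to B)$. Since $K$ is algebraically closed in $\mathbb C(X)$ and the characteristic is $0$, the fibre $X^\circ_\beta$ is irreducible for general $\beta\in B$; it is also smooth and non-empty. As in Step 1, for all but finitely many $t$ no component of $X\cap H_t$ is contained in $X\setminus X^\circ$: this closed set has dimension $\le n-1$, and its components of dimension $n-1$ are not in $\Lambda$ and lie in at most one $H_t$ each. So for general $t$ the components of $X\cap H_t$ are the closures $D_\beta$ of $X^\circ_\beta$, for the $e$ points $\beta\in\rho^{-1}(t)$. Hence $X\cap H_t$ has exactly $e$ components for general $t$. In particular (c) holds if and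 only if $e>1$, and if (c) fails then $X\cap H$ is irreducible for general $H\supset\Lambda$.

*All components have degree $d/e$.* Let $\mathcal D\subset\mathbb P^{n+1}\times B$ be the closure of the graph of $X^\circ\to B$. It is irreducible of dimension $n$ and dominates the smooth curve $B$, so it is flat over $B$, with fibres of pure dimension $n-1$. The complement of the graph in $\mathcal D$ has dimension $\le n-1$, so over general $\beta$ its fibre has dimension $\le n-2$. Hence there is a dense open $B^\circ\subset B$ such that for $\beta\in B^\circ$ the fibre $\mathcal D_\beta$ has underlying set $D_\beta$ and is reduced on its dense open subset $X^\circ_\beta$. By flatness the degree of $\mathcal D_\beta$ is constant, so $\deg D_\beta$ is the same for all $\beta\in B^\circ$. By Step 1 the degrees of the $e$ components of $X\cap H_t$ add up to $d$ for general $t$. So each is $d/e$.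

**Step 3: (a)$\Rightarrow$(c).** Suppose (c) fails. By Steps 1 and 2, for general $H\supset\Lambda$ the section $X\cap H$ is an irreducible reduced hypersurface of degree $d$ in $H\cong\mathbb P^n$. Lemma 3 with $L=H$, of dimension $n\ge2$, gives $\mathcal W(X)\cap\Lambda\subset\mathcal W(X\cap H)$. By part (i), applied with $n-1\ge1$ in place of $n$, the latter has dimension $\le n-2<\dim\Lambda$. So (a) fails.

**Step 4: $e\ne d$.** This uses that $X$ is not a cone. Suppose $e=d$. Then for $\beta\in B^\circ$ the $D_\beta$ have degree $1$, so they are linear spaces of dimension $n-1$. After shrinking $B^\circ$ we may assume that, for $t=\rho(\beta)$, $D_\beta$ is a component of $X\cap H_t$ as in Step 2. By Step 1, $D_\beta\ne\Lambda$, and both are hyperplanes in $H_t$. So $D_\beta\cap\Lambda$ is a linear space of dimension $n-2\ge0$. It is contained in $X\cap\Lambda$, which has pure dimension $n-2$, so it is a component of $X\cap\Lambda$. Let $\Lambda_1,\dots,\Lambda_r$ be the components of $X\cap\Lambda$ that are linear. For each $i$,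
$$\{\beta\in B^\circ:\Lambda_i\subset D_\beta\}=\bigcap_{q\in\Lambda_i}\{\beta\in B^\circ:(q,\beta)\in\mathcal D\}$$
is closed in $B^\circ$, and these finitely many sets cover the irreducible curve $B^\circ$. So one of them is all of $B^\circ$: there is a fixed $\Lambda_0\ne\emptyset$ contained in every $D_\beta$, $\beta\in B^\circ$. Let $V\in\Lambda_0$. Every point of the dense subset $\bigcup_{\beta\in B^\circ} D_\beta$ of $X$, other than $V$, is joined to $V$ by a line in $X$. The condition $\overline{xV}\subset X$ is closed in $x\in X\setminus\{V\}$. So it holds for all $x$, and $X$ is a cone with vertex $V$, a contradiction.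

**Step 5: (c)$\Rightarrow$(b).** By (c) and Step 2, $e>1$. As $e$ divides $d$, Step 4 gives $1<e<d$. Let $P\in\Lambda\setminus X$. Both $l_1$ and $l_2$ vanish at $P$. Complete them by $m_1,\dots,m_{n-1}$ to a basis of the linear forms vanishing at $P$. Then
$$k=\mathbb C(\mathbb P^n)=\mathbb C(t)(m_1/l_2,\dots,m_{n-1}/l_2)$$
is purely transcendental over $\mathbb C(t)$. Write $K=\mathbb C(t)(\theta)$. If the minimal polynomial of $\theta$ over $\mathbb C(t)$ factors over $k$ into monic factors, their coefficients lie in $k$ and are algebraic over $\mathbb C(t)$, so they lie in $\mathbb C(t)$. Hence the polynomial stays irreducible over $k$, and $[kK:k]=e$. Therefore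
$$k\subsetneq kK\subsetneq\mathbb C(X),$$
since $1<e<d=[\mathbb C(X):k]$. By (1), $M(\pi_P)$ is imprimitive and $P\in\mathcal W(X)$. $\blacksquare$

For the hypersurfaces of Theorem A one can see all of this explicitly. On $H_t=\{z=tw\}$ the equation is $Q^b=tw^{d}=t\,w^{ab}$, which splits into the $b$ factors $Q-\zeta\, t^{1/b}w^a$, where $t^{1/b}$ is a fixed root and $\zeta^b=1$. The field $kK$ contains the field $k(u)$ of Section 4, since $u=Q/w^a$ satisfies $u^b=t$ and so lies in $K$.
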